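\title{Commutative non-selfadjoint operator algebras with a unique $C^*$-cover}

\begin{abstract}
An operator algebra has a one point lattice if all of its $C^*$-covers are equivalent. We show that there are non-selfadjoint commutative operator algebras with a one point lattice; they can be taken separable, and either unital or with zero multiplication. The examples are built from operator spaces on which the complete contractions into matrix algebras can be approximated by maps that send enough contractions to unitaries, and every operator space embeds in one of this kind. We also show that a non-selfadjoint subalgebra of a commutative $C^*$-algebra never has a one point lattice, so that every commutative example has a noncommutative $C^*$-envelope.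
\end{abstract}

\section{Introduction}\label{sec:intro}

For a subspace $S\subseteq\mathcal B(H)$ of the bounded operators on a Hilbert space, the space $M_k(S)$ of $k\times k$ matrices over $S$ is normed as a subspace of $\mathcal B(H^k)$. A linear map $\varphi:S\to\mathcal B(H')$ has amplifications $\varphi_k([s_{ab}])=[\varphi(s_{ab})]$, and it is \emph{completely contractive} (\emph{completely isometric}) if every $\varphi_k$ is contractive (isometric). An \emph{operator space} is a norm-closed subspace of some $\mathcal B(H)$, and an \emph{operator algebra} is a norm-closed subalgebra $A$ of some $\mathcal B(H)$, with or without a unit. Both are considered up to completely isometric isomorphism. The algebra $A$ is \emph{selfadjoint} if it is completely isometrically isomorphic to a $C^*$-algebra, and \emph{non-selfadjoint} otherwise.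

An operator algebra remembers products and matrix norms, but not adjoints. A \emph{$C^*$-cover} of $A$ is a way of supplying them: a pair $(\mathcal C,\iota)$ in which $\iota:A\to\mathcal C$ is a completely isometric homomorphism into a $C^*$-algebra and $\mathcal C=C^*(\iota(A))$. We write $(\mathcal C_1,\iota_1)\succeq(\mathcal C_2,\iota_2)$ if there is a $*$-homomorphism $\pi:\mathcal C_1\to\mathcal C_2$ with $\pi\circ\iota_1=\iota_2$, and we call the two covers \emph{equivalent} if $\pi$ can be taken to be a $*$-isomorphism. The equivalence classes form a complete lattice, whose minimum is the $C^*$-envelope $C^*_e(A)$ and whose maximum is the maximal $C^*$-algebra $C^*_{\max}(A)$. A cover assigns a norm to every mixed expression such as $ab^*c-d^*$, and the lattice measures how much freedom the matrix norms of $A$ leave in this assignment. We say that $A$ has a \emph{one point lattice} if all of its $C^*$-covers are equivalent, so that there is no freedom at all.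

A $C^*$-algebra $D$ has a one point lattice. Indeed, a contractive homomorphism from a $C^*$-algebra into a $C^*$-algebra is a $*$-homomorphism \cite[Prop.~1.2.4]{BLM}, so in every cover $\iota$ is a $*$-isomorphism of $D$ onto $\mathcal C$, and two covers are related by $\iota_2\circ\iota_1^{-1}$. The disc algebra $A(\mathbb D)\subseteq C(\overline{\mathbb D})$ of continuous functions that are holomorphic in the open disc behaves differently. The inclusion into $C(\overline{\mathbb D})$ is a cover by the Stone--Weierstrass theorem. Restriction to the circle gives the cover $C(\mathbb T)$: it is completely isometric by the maximum principle applied to the functions $z\mapsto\langle F(z)\xi,\eta\rangle$ for $F\in M_k(A(\mathbb D))$. The two covers are not equivalent, because the coordinate function is unitary in $C(\mathbb T)$ and not in $C(\overline{\mathbb D})$.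

Non-selfadjoint operator algebras with a one point lattice do exist \cite{HRS}. For example, let $C^*(1,x)$ be the unital universal $C^*$-algebra generated by a contraction $x$; the operator algebra generated by $1$, $x$, $(x^2)^*$ and $(x^3)^*$ is non-selfadjoint and has a one point lattice. This algebra is not commutative. The following question comes from the paper of Humeniuk, Ramsey and Scherer \cite{HRS}.

\begin{quote}
\emph{Is there a non-selfadjoint commutative operator algebra with a one point lattice?}
\end{quote}

One is tempted to guess that there is none. The example above contains $x^2$ and $x^3$ together with their adjoints, while in a commutative algebra only normal elements can have their adjoints in the algebra. Moreover, the failure seen for the disc algebra occurs for every algebra of functions.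

\begin{theorem}\label{thm:obstruction}
If $A$ has a one point lattice and $A$ is completely isometrically isomorphic to a subalgebra of a commutative $C^*$-algebra, then $A$ is selfadjoint. Hence every non-selfadjoint commutative operator algebra with a one point lattice has a noncommutative $C^*$-envelope.
\end{theorem}

An example must therefore be far from a function algebra, and the commutative algebras farthest from function algebras are those with \emph{zero multiplication}: $ab=0$ for all $a,b\in A$. The smallest of these, the span of the matrix unit $e_{12}\in M_2$, again has inequivalent covers (Section~\ref{sec:smallest}). Nevertheless the answer to the question is yes.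

\begin{theorem}\label{thm:main}
There exist non-selfadjoint commutative operator algebras with a one point lattice. They can be chosen separable, and either with zero multiplication or unital.
\end{theorem}

The method is as follows. An operator space $S$, placed in the upper right corner of $2\times2$ operator matrices, becomes an algebra $A_S$ with zero multiplication, and the representations of $A_S$ are given by completely contractive maps on $S$ (Section~\ref{sec:AS}). In any cover of $A_S$, the norm of a $*$-polynomial is bounded above by a supremum over all complete contractions $S\to M_n$, and bounded below by the supremum over those that send enough contractions to unitaries. If maps of the second kind are dense, the bounds agree and the norm does not depend on the cover (Section~\ref{sec:rich}). Operator spaces with this density property are produced by an iterated product construction (Section~\ref{sec:construction}). Section~\ref{sec:further} shows that the examples contain every algebra with zero multiplication and realize every commutative $C^*$-algebra as diagonal. Theorem~\ref{thm:obstruction} is proved in Section~\ref{sec:obstruction}.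

\section{Completely bounded maps: the tools}\label{sec:tools}

The space $\mathcal B(K,L)$ of operators between two Hilbert spaces is an operator space, with $M_k(\mathcal B(K,L))=\mathcal B(K^k,L^k)$. A $C^*$-algebra carries the matrix norms of any faithful representation. Products $\prod_iM_{n_i}$ are $\ell^\infty$-products, that is, $C^*$-algebras of bounded families with the supremum norm, and $M_k(\prod_iM_{n_i})=\prod_iM_k(M_{n_i})$ isometrically.

For an operator space $S$ and $n\ge1$, let $CC(S,M_n)$ be the set of completely contractive linear maps $S\to M_n$ with the \emph{point-norm topology}: $\varphi_\alpha\to\varphi$ if $\|\varphi_\alpha(s)-\varphi(s)\|\to0$ for each $s\in S$. It suffices to test this on a dense set of elements $s'$, since all the maps are contractive and so $\|\varphi_\alpha(s)-\varphi(s)\|\le2\|s-s'\|+\|\varphi_\alpha(s')-\varphi(s')\|$.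

An \emph{operator system} is a subspace $\mathcal S\subseteq\mathcal B(H)$ that contains $1_H$ and is closed under adjoints. A linear map $\Phi:\mathcal S\to\mathcal B(H')$ is \emph{unital completely positive} if $\Phi(1)=1$ and each $\Phi_k$ maps positive operators in $M_k(\mathcal S)$ to positive operators. We use the following standard facts.

\begin{itemize}
\item[(F1)] A $*$-homomorphism between $C^*$-algebras is completely contractive and has closed range; if injective, it is completely isometric. Conversely, as recalled above, a contractive homomorphism between $C^*$-algebras is a $*$-homomorphism \cite[Prop.~1.2.4]{BLM}. Applied to $\lambda\mapsto\lambda e$, this shows that a contractive idempotent $e$ is a projection.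
\item[(F2)] For $z\in\mathcal B(K,L)$, the operator $\begin{pmatrix}1&z\\z^*&1\end{pmatrix}$ on $L\oplus K$ is positive if and only if $\|z\|\le1$. Indeed, it equals $1+Z$ where $Z$ is selfadjoint of norm $\|z\|$, and conjugation by $1\oplus(-1)$ carries $Z$ to $-Z$; so $1+Z\ge0$ if and only if $-1\le Z\le1$.
\item[(F3)] Multiplication is jointly continuous for the strong operator topology on bounded sets, and $\|x\|\le\liminf\|x_\alpha\|$ if $x_\alpha\to x$ strongly.
\item[(F4)] (Arveson's extension theorem.) A unital completely positive map from an operator system $\mathcal S\subseteq\mathcal B(H)$ into $\mathcal B(H')$ extends to a unital completely positive map $\mathcal B(H)\to\mathcal B(H')$.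
\item[(F5)] (Arveson--Wittstock theorem.) If $R\subseteq S$ are operator spaces, every map in $CC(R,M_n)$ extends to a map in $CC(S,M_n)$.
\item[(F6)] Let $\Phi:\mathcal B(H)\to\mathcal B(H')$ be unital completely positive. Then $\Phi(x)^*\Phi(x)\le\Phi(x^*x)$ and $\Phi(x)\Phi(x)^*\le\Phi(xx^*)$ for all $x$ (Schwarz inequality). The set of $x$ for which both inequalities are equalities is the \emph{multiplicative domain} of $\Phi$. By Choi's theorem \cite[Theorem~3.18]{Paulsen}, it is a $C^*$-subalgebra on which $\Phi$ is a $*$-homomorphism; it contains $1_H$.
\end{itemize}

\section{Subalgebras of commutative $C^*$-algebras}\label{sec:obstruction}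

New covers arise from old ones by adding a representation. This turns the one point property into an extension property.

\begin{lemma}\label{lem:extend}
Let $A$ have a one point lattice and let $(\mathcal C,\iota)$ be a $C^*$-cover of $A$. For every completely contractive homomorphism $\sigma:A\to\mathcal B(M)$ there is a $*$-homomorphism $\pi':\mathcal C\to\mathcal B(M)$ with $\pi'\circ\iota=\sigma$.
\end{lemma}

\begin{proof}
The homomorphism $\iota\oplus\sigma:A\to\mathcal C\oplus\mathcal B(M)$ is completely isometric, since $\max(\|\iota_k(x)\|,\|\sigma_k(x)\|)=\|x\|$ for $x\in M_k(A)$. It therefore defines a cover, and by hypothesis there is a $*$-isomorphism $\mathcal C\to C^*((\iota\oplus\sigma)(A))$ taking $\iota(a)$ to $\iota(a)\oplus\sigma(a)$. Compose it with the projection onto the second summand.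
\end{proof}

If $\mathcal C$ is commutative, the lemma forces every operator $\sigma(a)$ to be normal. For the disc algebra one sees at once a representation that violates this. Let $m$ be normalized Lebesgue measure on $\mathbb T$. The measure $z\,dm$ annihilates $A(\mathbb D)$; the closure of $A(\mathbb D)$ in $L^2(m)$ is the closed span of the functions $z^k$, $k\ge0$, which is orthogonal to $\bar z$; and on this invariant subspace $z$ acts as the unilateral shift, which is not normal. The proof below runs this construction with an arbitrary annihilating measure.

\begin{proof}[Proof of Theorem~\ref{thm:obstruction}]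
The $C^*$-algebra generated by the image of $A$ in a commutative $C^*$-algebra is commutative, so $A$ has a cover $(C_0(X),\iota)$ with $X$ locally compact Hausdorff. Put $B=\iota(A)$, a closed subalgebra that generates $C_0(X)$ as a $C^*$-algebra, and suppose that $B\ne C_0(X)$.

By the Hahn--Banach and Riesz representation theorems there is a nonzero finite regular complex Borel measure $\mu$ on $X$ that annihilates $B$. Write $d\mu=h\,d\nu$ with $\nu=|\mu|$ and $|h|=1$. Since $\nu$ is finite, $1$ and $\bar h$ lie in $L^2(\nu)$. Let $\pi$ be the representation of $C_0(X)$ on $L^2(\nu)$ by multiplication operators and let $M=\overline{\pi(B)1}$. Then $M$ is invariant under $\pi(B)$, and $M\perp\bar h$ because $\langle\pi(b)1,\bar h\rangle=\int bh\,d\nu=0$ for $b\in B$.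

We show that $M$ is invariant under all of $\pi(C_0(X))$. The map $\sigma(a)=\pi(\iota(a))|_M$ is a homomorphism because $M$ is invariant, and it is completely contractive. By Lemma~\ref{lem:extend}, $\sigma(a)$ is the image of the normal element $\iota(a)$ under a $*$-homomorphism. Thus for $b\in B$ both $T=\pi(b)$ and $T|_M$ are normal. Let $P_M$ be the projection onto $M$, so that $(T|_M)^*=P_MT^*|_M$. For $\xi\in M$,
\[
\|T^*\xi\|=\|T\xi\|=\|T|_M\,\xi\|=\|(T|_M)^*\xi\|=\|P_MT^*\xi\|,
\]
and hence $T^*\xi\in M$. So $M$ is invariant under $\pi(B)$ and $\pi(B)^*$, and therefore under $C^*(\pi(B))=\pi(C_0(X))$.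

It remains to see that $M$ contains $\pi(g)1$ for every $g\in C_0(X)$; this needs an argument because $1$ itself need not lie in $M$. Let $J$ be the closed linear span of $C_0(X)B$. It is a closed ideal, hence a $C^*$-subalgebra, and it contains $B$, since $b=\lim e_\lambda b$ for an approximate unit $(e_\lambda)$ of $C_0(X)$. Therefore $J=C_0(X)$. For $f\in C_0(X)$ and $b\in B$ we have $\pi(fb)1=\pi(f)\pi(b)1\in M$, and $\|\pi(g)1\|\le\|g\|_\infty\,\nu(X)^{1/2}$; so $\pi(g)1\in M$ for all $g\in J=C_0(X)$. Then $\int g\,d\mu=\langle\pi(g)1,\bar h\rangle=0$ for all $g\in C_0(X)$, which gives $\mu=0$, a contradiction. Thus $B=C_0(X)$ and $A$ is selfadjoint.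

For the second statement, $A$ embeds completely isometrically in $C^*_e(A)$; if $C_e^*(A)$ were commutative, the first statement would make $A$ selfadjoint.
\end{proof}

The proof uses that the cover is commutative, both to represent functionals by measures and to know that $\iota(a)$ is normal. Commutativity of $A$ alone gives neither, and this is the room that the examples below exploit.

\section{Algebras with zero multiplication}\label{sec:AS}

Let $S\subseteq\mathcal B(H_0)$ be a nonzero operator space, and put
\[
A_S=\left\{\begin{pmatrix}0&s\\0&0\end{pmatrix}:s\in S\right\}\subseteq\mathcal B(H_0\oplus H_0),\qquad A_S^1=\mathbb C1+A_S .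
\]
The corner embedding $S\to A_S$ is a complete isometry, and we use it to identify $S$ with $A_S$. All products in $A_S$ vanish, and $(\lambda+a)(\mu+b)=\lambda\mu+\lambda b+\mu a$ in $A_S^1$; so both are norm-closed commutative algebras. Both are non-selfadjoint: they contain elements $a\neq0$ with $a^2=0$, whereas a commutative $C^*$-algebra does not, since $\|a^2\|=\|a\|^2$ for normal $a$.

For a linear map $\varphi:S\to\mathcal B(K,L)$ put
\[
\tilde\varphi(s)=\begin{pmatrix}0&\varphi(s)\\0&0\end{pmatrix}\in\mathcal B(L\oplus K).
\]
If $\varphi$ is completely contractive, then $\tilde\varphi$ is a completely contractive homomorphism of $A_S$, since all products vanish on both sides. The next lemma shows that every cover has this form, so that questions about covers of $A_S$ become questions about the operator space $S$. Until the end of Section~\ref{sec:rich}, $A$ denotes $A_S$ or $A_S^1$, and the \emph{unital case} means $A=A_S^1$.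

\begin{lemma}\label{lem:form}
Let $(\mathcal C,\iota)$ be a $C^*$-cover of $A$. Then $\mathcal C$ can be represented faithfully on a Hilbert space $H=L\oplus K$ with $L,K\neq0$ so that $\iota(s)=\tilde j(s)$ for all $s\in S$, where $j:S\to\mathcal B(K,L)$ is linear and completely isometric, and so that $\iota(1)=1_H$ in the unital case.
\end{lemma}

\begin{proof}
In the unital case $\iota(1)$ is a contractive idempotent, hence a projection by (F1). It is a unit for $\iota(A)$, hence, taking adjoints, for $\iota(A)^*$, and hence for $\mathcal C$. Represent $\mathcal C$ faithfully on a Hilbert space $H$; in the unital case replace $H$ by the range of $\iota(1)$, on which the representation remains faithful.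

Let $L$ be the closed span of $\iota(S)H$ and $K=L^\perp$. Each $\iota(s)$ maps $H$ into $L$, and it vanishes on $L$ because $\iota(s)\iota(t)=0$ for $t\in S$. So $\iota(s)=\tilde j(s)$ with $j(s)=\iota(s)|_K$, and $j$ is completely isometric because $\iota$ is. Since $S\ne0$, the map $j$ is nonzero, which forces $K\neq0$ and $L\ne0$.
\end{proof}

To compare covers we compare norms of polynomials. Let $\mathcal P$ be the $*$-algebra of noncommutative polynomials in symbols $X_s,X_s^*$ ($s\in S$), without constant terms if $A=A_S$ and with constant terms if $A=A_S^1$. For a map $\theta:S\to\mathcal B(H')$ and $p\in\mathcal P$, let $p(\theta)$ be the operator obtained by substituting $\theta(s)$ for $X_s$, $\theta(s)^*$ for $X_s^*$ and $1_{H'}$ for $1$. The map $p\mapsto p(\theta)$ is a $*$-homomorphism. For a cover $(\mathcal C,\iota)$ represented as in Lemma~\ref{lem:form}, the elements $p(\iota)$ form a dense $*$-subalgebra of $\mathcal C$.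

\begin{lemma}\label{lem:poly}
Let $(\mathcal C,\iota)$ be a $C^*$-cover of $A$ and $\theta:S\to\mathcal B(H')$ a map. There is a $*$-homomorphism $\rho:\mathcal C\to\mathcal B(H')$ with $\rho(\iota(s))=\theta(s)$ for $s\in S$, unital in the unital case, if and only if $\|p(\theta)\|\le\|p(\iota)\|$ for all $p\in\mathcal P$. Two covers with $\|p(\iota_1)\|=\|p(\iota_2)\|$ for all $p\in\mathcal P$ are equivalent.
\end{lemma}

\begin{proof}
If $\rho$ exists, then $p(\theta)=\rho(p(\iota))$ and $\rho$ is contractive. Conversely, the inequality applied to differences $p-q$ shows that $p(\iota)\mapsto p(\theta)$ is well defined; it is a contractive $*$-homomorphism on a dense $*$-subalgebra and extends by continuity. For two covers as in the last statement, $p(\iota_1)\mapsto p(\iota_2)$ is isometric with dense range, so its extension is a $*$-isomorphism $\pi:\mathcal C_1\to\mathcal C_2$, and $\pi\circ\iota_1=\iota_2$.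
\end{proof}

\section{The smallest cases: $S=\mathbb C$ and $S=\ell^\infty_2$}\label{sec:smallest}

Let $e_{ab}$ be the matrix units of $M_2$. For $S=\mathbb C$ the algebra $A_S$ is the span of $e_{12}$. A cover sends $e_{12}$ to an operator $N$ with $N^2=0$ and $\|N\|=1$, and every such $N$ gives a cover because $\|\alpha\otimes N\|=\|\alpha\|$ for $\alpha\in M_k$. The covers given by
\[
N_1=e_{12}\qquad\text{and}\qquad N_2=e_{12}\oplus\tfrac12e_{12}
\]
are not equivalent, since $NN^*N=N$ holds for $N_1$ and fails for $N_2$. The same relation shows that no $*$-homomorphism sends $N_1$ to $\frac12e_{12}$. In the terms of Lemma~\ref{lem:extend}, the representation attached to the complete contraction $\lambda\mapsto\lambda/2$ does not extend to every cover.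

The representation attached to the identity map $\lambda\mapsto\lambda$ does extend to every cover, and the reason is the heart of the matter. Let $T:K\to L$ be a contraction and let $\xi_k\in K$, $\eta_k\in L$ be unit vectors with $\langle T\xi_k,\eta_k\rangle\to1$. Then
\begin{equation}\label{eq:almost}
\|T\xi_k-\eta_k\|^2\le2-2\operatorname{Re}\langle T\xi_k,\eta_k\rangle\to0,\qquad
\|T^*\eta_k-\xi_k\|^2\le2-2\operatorname{Re}\langle T\xi_k,\eta_k\rangle\to0 .
\end{equation}
In words: where a contraction has a compression that is almost unitary, the compression almost splits off as a direct summand. Let $W_k:\mathbb C^2\to L\oplus K$ be the isometry that sends the first basis vector to $\eta_k$ and the second to $\xi_k$, and let $N=\begin{pmatrix}0&T\\0&0\end{pmatrix}$. Since $N\eta_k=0$ and $N^*\xi_k=0$, the estimates \eqref{eq:almost} say that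
\[
\|NW_k-W_ke_{12}\|\to0,\qquad\|N^*W_k-W_ke_{21}\|\to0 .
\]
Such approximate intertwining passes to linear combinations, and to products by the identity $xyW_k-W_kab=x(yW_k-W_kb)+(xW_k-W_ka)b$. In a cover of $A_{\mathbb C}$ take $T=j(1)$; it has norm one, so vectors $\xi_k,\eta_k$ exist. With $\psi(\lambda)=\lambda$ we obtain $\|p(\iota)W_k-W_kp(\tilde\psi)\|\to0$, hence $\|p(\tilde\psi)\|=\|W_kp(\tilde\psi)\|\le\|p(\iota)\|+o(1)$ for every $p\in\mathcal P$. By Lemma~\ref{lem:poly}, every cover of $A_{\mathbb C}$ has a $*$-homomorphism onto $M_2$ that sends $N$ to $e_{12}$.

The map $\lambda\mapsto\lambda/2$ takes no contraction to a unitary, and we repair this by enlarging the space. Let $\ell^\infty_2=M_1\times M_1$, embed $\mathbb C$ in it completely isometrically by $\lambda\mapsto(\lambda,\lambda/2)$, and let $\psi(\lambda,\mu)=\mu$. Then $\psi$ extends $\lambda\mapsto\lambda/2$, and it sends the two contractions $(1,1)$ and $(-1,1)$, which span $\ell^\infty_2$, to the unitary $1$. Take any cover of $A_{\ell^\infty_2}$ and put $T_\pm=j(\pm1,1)$. The average $\frac12(T_++T_-)=j(0,1)$ has norm one, so there are unit vectors with $\langle j(0,1)\xi_k,\eta_k\rangle\to1$.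 The numbers $\langle T_\pm\xi_k,\eta_k\rangle$ lie in the closed unit disc and their average tends to $1$, so each tends to $1$. Thus \eqref{eq:almost} holds for $T_+$ and $T_-$ with the same vectors, and the argument above gives a $*$-homomorphism $\rho:\mathcal C\to M_2$ with $\rho(\iota(\pm1,1))=e_{12}$. Since $(1,\frac12)=\frac34(1,1)-\frac14(-1,1)$, we get $\rho(\iota(1,\frac12))=\frac12e_{12}$. The representation that was optional for $A_{\mathbb C}$ is now forced in every cover of the larger algebra.

The repair creates new defects. The map $\chi(\lambda,\mu)=\frac12(\lambda+\mu)$ on $\ell^\infty_2$ is an average of coordinate maps, hence completely contractive, but the only contractions that it sends to unitaries are $(\lambda,\lambda)$ with $|\lambda|=1$, and they do not span. The representation $\tilde\chi$ does not extend to the cover $(\lambda,\mu)\mapsto\lambda e_{12}\oplus\mu e_{12}$, because it sends $(1,0)$ to $\frac12e_{12}$ and the relation $NN^*N=N$ is again violated. So two things remain to be done: to carry out the splitting argument for maps into $M_n$, and to repeat the repair until, in the limit, the defects no longer matter.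

\section{Rich operator spaces}\label{sec:rich}

\begin{definition}\label{def:rich}
Let $S$ be an operator space. For $\psi\in CC(S,M_n)$ put
\[
G_\psi=\{t\in S:\|t\|\le1,\ \psi(t)\text{ is unitary}\}.
\]
The map $\psi$ is \emph{saturated} if $G_\psi$ has dense linear span in $S$. A nonzero operator space $S$ is \emph{rich} if, for every $n\ge1$, the saturated maps are point-norm dense in $CC(S,M_n)$.
\end{definition}

For $S=\mathbb C$, the maps in $CC(S,M_n)$ are $\lambda\mapsto\lambda a$ with $\|a\|\le1$, and the saturated ones are those with $a$ unitary; they are not dense. One cannot ask that all maps be saturated, since $G_\psi$ is empty when $\|\psi\|<1$. The same observation shows that a rich space is infinite dimensional: in finite dimensions point-norm convergence is norm convergence, so saturated maps cannot approach the zero map. Richness is possible only because a point-norm neighborhood controls a map on finitely many elements and leaves it free elsewhere.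

\begin{theorem}\label{thm:rich}
If $S$ is rich, then $A_S$ and $A_S^1$ have a one point lattice.
\end{theorem}

The proof combines a lower and an upper bound for $\|p(\iota)\|$, each valid for any nonzero operator space $S$. The lower bound generalizes Section~\ref{sec:smallest}. The isometries $W_k$, which compress $\iota$ approximately to $\tilde\psi$, are replaced by a unital completely positive map $\Phi$ with $\Phi\circ\iota=\tilde\psi$ exactly, and the estimates \eqref{eq:almost} are replaced by equality in the Schwarz inequality.

\begin{proposition}\label{prop:lower}
Let $\psi\in CC(S,M_n)$ be saturated and let $(\mathcal C,\iota)$ be a $C^*$-cover of $A$. Then there is a $*$-homomorphism $\rho:\mathcal C\to M_{2n}$ with $\rho(\iota(s))=\tilde\psi(s)$ for $s\in S$, unital in the unital case. Consequently $\|p(\tilde\psi)\|\le\|p(\iota)\|$ for all $p\in\mathcal P$.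
\end{proposition}

\begin{proof}
Represent $\mathcal C$ on $H=L\oplus K$ as in Lemma~\ref{lem:form}, and let $P_L,P_K$ be the projections onto the summands. To turn the complete contraction $\psi$ into a completely positive map we adjoin adjoints and the two projections. Consider the operator system
\[
\mathcal S=\left\{\begin{pmatrix}\lambda1_L&j(s)\\j(t)^*&\mu1_K\end{pmatrix}:\lambda,\mu\in\mathbb C,\ s,t\in S\right\}\subseteq\mathcal B(H)
\]
and the map
\[
\Phi:\mathcal S\to M_{2n},\qquad\begin{pmatrix}\lambda1_L&j(s)\\j(t)^*&\mu1_K\end{pmatrix}\longmapsto\begin{pmatrix}\lambda1_n&\psi(s)\\\psi(t)^*&\mu1_n\end{pmatrix}.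
\]
It is well defined because $L,K\ne0$ and $j$ is injective, and it is linear and unital.

\emph{$\Phi$ is completely positive.} This is Paulsen's lemma \cite[Lemma~8.1]{Paulsen}; we give the proof. Identify $H^k$ with $L^k\oplus K^k$. An element $Y\in M_k(\mathcal S)$ and its image then have the form
\[
Y=\begin{pmatrix}\alpha\otimes1_L&j_k(x)\\j_k(y)^*&\beta\otimes1_K\end{pmatrix},\qquad
\Phi_k(Y)=\begin{pmatrix}\alpha\otimes1_n&\psi_k(x)\\\psi_k(y)^*&\beta\otimes1_n\end{pmatrix},
\]
with $\alpha,\beta\in M_k$ and $x,y\in M_k(S)$. Let $Y\ge0$. Then $x=y$, and $\alpha,\beta\ge0$ as $L,K\neq0$. For $\varepsilon>0$ put $\alpha_\varepsilon=\alpha+\varepsilon1$, $\beta_\varepsilon=\beta+\varepsilon1$ and $x_\varepsilon=\alpha_\varepsilon^{-1/2}x\beta_\varepsilon^{-1/2}\in M_k(S)$. Amplifications of linear maps commute with left and right multiplication by scalar matrices, so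
\[
Y+\varepsilon1=D\begin{pmatrix}1&j_k(x_\varepsilon)\\j_k(x_\varepsilon)^*&1\end{pmatrix}D,\qquad
\Phi_k(Y)+\varepsilon1=D'\begin{pmatrix}1&\psi_k(x_\varepsilon)\\\psi_k(x_\varepsilon)^*&1\end{pmatrix}D',
\]
where $D=(\alpha_\varepsilon^{1/2}\otimes1_L)\oplus(\beta_\varepsilon^{1/2}\otimes1_K)$ and $D'=(\alpha_\varepsilon^{1/2}\otimes1_n)\oplus(\beta_\varepsilon^{1/2}\otimes1_n)$ are positive and invertible. As $Y+\varepsilon1\ge0$, fact (F2) gives $\|j_k(x_\varepsilon)\|\le1$. Since $j$ is completely isometric and $\psi$ is completely contractive, $\|\psi_k(x_\varepsilon)\|\le\|x_\varepsilon\|=\|j_k(x_\varepsilon)\|\le1$. By (F2) again, $\Phi_k(Y)+\varepsilon1\ge0$. Let $\varepsilon\to0$.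

By (F4), extend $\Phi$ to a unital completely positive map $\Phi:\mathcal B(H)\to M_{2n}$. The extension is not unique and need not be multiplicative on $\mathcal B(H)$; saturation forces it to be multiplicative on $\mathcal C$.

\emph{$\iota(G_\psi)$ lies in the multiplicative domain.} Let $t\in G_\psi$, $u=\psi(t)$ and $V=\iota(t)=\tilde j(t)$. Since $\|j(t)\|\le1$, we have $VV^*=j(t)j(t)^*\oplus0\le P_L$ and $V^*V=0\oplus j(t)^*j(t)\le P_K$. By the Schwarz inequality and positivity of $\Phi$,
\begin{gather*}
\begin{pmatrix}1&0\\0&0\end{pmatrix}=\begin{pmatrix}uu^*&0\\0&0\end{pmatrix}=\Phi(V)\Phi(V)^*\le\Phi(VV^*)\le\Phi(P_L)=\begin{pmatrix}1&0\\0&0\end{pmatrix},\\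
\begin{pmatrix}0&0\\0&1\end{pmatrix}=\begin{pmatrix}0&0\\0&u^*u\end{pmatrix}=\Phi(V)^*\Phi(V)\le\Phi(V^*V)\le\Phi(P_K)=\begin{pmatrix}0&0\\0&1\end{pmatrix}.
\end{gather*}
Hence both Schwarz inequalities are equalities for $V$.

By (F6) the multiplicative domain is a $C^*$-subalgebra, in particular a closed subspace. It contains $\iota(G_\psi)$, hence $\iota(S)$ because $\psi$ is saturated. It also contains $1_H$, so it contains $\mathcal C$. Put $\rho=\Phi|_{\mathcal C}$. The norm inequality follows from Lemma~\ref{lem:poly}.
\end{proof}

The upper bound reduces an arbitrary cover to matrices. Compressing a representation of an algebra usually destroys multiplicativity; here a compression of $j$ is again a completely contractive map on $S$, and that is all that a representation of $A_S$ requires.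

\begin{proposition}\label{prop:upper}
For every $C^*$-cover $(\mathcal C,\iota)$ of $A$ and every $p\in\mathcal P$,
\[
\|p(\iota)\|\le\sup_{n\ge1}\ \sup_{\varphi\in CC(S,M_n)}\|p(\tilde\varphi)\| .
\]
\end{proposition}

\begin{proof}
Represent $\mathcal C$ as in Lemma~\ref{lem:form}. Let $(P,Q)$ run over the pairs of finite rank projections $P$ on $L$ and $Q$ on $K$, directed by inclusion of ranges, and let $\varphi_{P,Q}(s)=Pj(s)Q\in\mathcal B(K,L)$. With $R=P\oplus Q$ we have $\tilde\varphi_{P,Q}(s)=R\iota(s)R$ and $\tilde\varphi_{P,Q}(s)^*=R\iota(s)^*R$. Since $R\to1_H$ strongly, (F3) shows that these bounded nets converge strongly to $\iota(s)$ and $\iota(s)^*$, that $p(\tilde\varphi_{P,Q})\to p(\iota)$ strongly, and that $\|p(\iota)\|\le\liminf\|p(\tilde\varphi_{P,Q})\|$. It remains to bound $\|p(\tilde\varphi_{P,Q})\|$ for a fixed pair.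

Let $c$ be the constant term of $p$, with $c=0$ if $A=A_S$, and let $\varphi^0:S\to\mathcal B(QK,PL)$ be the compression of $j$. The operators $\tilde\varphi_{P,Q}(s)$ and their adjoints leave $RH=PL\oplus QK$ invariant, act there as $\tilde\varphi^0(s)$ and $\tilde\varphi^0(s)^*$, and vanish on $(RH)^\perp$. So $p(\tilde\varphi_{P,Q})=p(\tilde\varphi^0)\oplus c1$, where the second summand may be absent, and
\[
\|p(\tilde\varphi_{P,Q})\|\le\max(\|p(\tilde\varphi^0)\|,|c|).
\]
The map $\varphi^0$ takes values in rectangular matrices, and we pad it with zeros. Take $n>\max(\dim PL,\dim QK)$, choose isometries $U:PL\to\mathbb C^n$ and $U':QK\to\mathbb C^n$, and put $\varphi(s)=U\varphi^0(s)U'^*$. Then $\varphi\in CC(S,M_n)$. The isometry $U\oplus U'$ identifies $\tilde\varphi^0$ with the restriction of $\tilde\varphi$ to its range, and $\tilde\varphi(s)$, $\tilde\varphi(s)^*$ vanish on the orthogonal complement of the range, which is nonzero by the choice of $n$. Hence $p(\tilde\varphi)$ is unitarily equivalent to $p(\tilde\varphi^0)\oplus c1$ with both the norm $\|p(\tilde\varphi^0)\|$ and $|c|$ accounted for, and $\|p(\tilde\varphi_{P,Q})\|\le\|p(\tilde\varphi)\|$.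
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:rich}]
For $p\in\mathcal P$ let $\|p\|_{\mathrm{sat}}=\sup_\psi\|p(\tilde\psi)\|$, where $\psi$ runs over the saturated maps $S\to M_n$ for all $n$. Let $(\mathcal C,\iota)$ be a cover of $A$. Proposition~\ref{prop:lower} gives $\|p\|_{\mathrm{sat}}\le\|p(\iota)\|$. For the reverse inequality let $\varphi\in CC(S,M_n)$. By richness, $\varphi$ is the point-norm limit of a net $(\psi_\alpha)$ of saturated maps into $M_n$. The polynomial $p$ involves only finitely many symbols, so $p(\tilde\psi_\alpha)\to p(\tilde\varphi)$ in norm and $\|p(\tilde\varphi)\|\le\|p\|_{\mathrm{sat}}$. Proposition~\ref{prop:upper} now gives $\|p(\iota)\|\le\|p\|_{\mathrm{sat}}$. Thus $\|p(\iota)\|=\|p\|_{\mathrm{sat}}$ for every cover, and all covers are equivalent by Lemma~\ref{lem:poly}.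
\end{proof}

\begin{remark}
Proposition~\ref{prop:upper} uses only that $\iota$ is completely contractive; that $\iota$ is completely isometric is used in Proposition~\ref{prop:lower}, to make $\Phi$ well defined and completely positive. The proof also identifies the unique cover. The direct sum of the maps $\rho$ over all saturated $\psi$ is isometric on the elements $p(\iota)$, so $\mathcal C$ is $*$-isomorphic to the $C^*$-subalgebra of $\prod_\psi M_{2n(\psi)}$ generated by the families $(\tilde\psi(s))_\psi$, together with the unit in the unital case; here $M_{n(\psi)}$ is the target of $\psi$.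
\end{remark}

\section{Embedding an operator space in a rich one}\label{sec:construction}

\begin{theorem}\label{thm:embed}
Every operator space $E$ embeds completely isometrically in a rich operator space $S$. If $E$ is separable, $S$ can be chosen separable.
\end{theorem}

The repair of Section~\ref{sec:smallest} added one coordinate for one complete contraction. We now add a coordinate $M_n$ for every map in $CC(E,M_n)$ at once. On a full product of matrix algebras the coordinate maps are saturated, because unitaries span. The product has complete contractions other than its coordinate maps, so we repeat the step, keeping the old coordinates. A complete contraction on the limit agrees on the $m$-th stage with a coordinate map that is introduced at stage $m+1$, and this gives density.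

\begin{proof}[Proof of Theorem~\ref{thm:embed}, first statement]
We may assume $E\neq0$; otherwise replace $E$ by $\mathbb C$.

\emph{The stages.} Let $I_0=\bigsqcup_nCC(E,M_n)$, put $n_i=n$ for $i\in CC(E,M_n)$, and let $S_0=\prod_{i\in I_0}M_{n_i}$. The map $\kappa:E\to S_0$, $\kappa(x)=(i(x))_{i\in I_0}$, is completely contractive since each coordinate is. It is completely isometric: if $E\subseteq\mathcal B(H_0)$, the compressions $x\mapsto PxP|_{PH_0}$ by nonzero finite rank projections $P$ belong to $I_0$ after a choice of orthonormal basis, and for $x\in M_k(E)$ the compressions of $x$ by $P\oplus\dots\oplus P$ converge strongly to $x$, so that the supremum of their norms is at least $\|x\|$ by (F3).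

Given $S_m=\prod_{i\in I_m}M_{n_i}$, put
\[
I_{m+1}=I_m\sqcup\bigsqcup_nCC(S_m,M_n),\qquad S_{m+1}=\prod_{i\in I_{m+1}}M_{n_i},
\]
with $n_\varphi=n$ for $\varphi\in CC(S_m,M_n)$, and define $\kappa_m:S_m\to S_{m+1}$ by $\kappa_m(s)=(s,(\varphi(s))_\varphi)$. The map $\kappa_m$ preserves the coordinates in $I_m$, and its new coordinates are completely contractive; so it is completely isometric.

\emph{The limit.} Let $I=\bigcup_mI_m$. For $r\ge m$ let $\kappa_{m,r}=\kappa_{r-1}\circ\dots\circ\kappa_m:S_m\to S_r$, with $\kappa_{m,m}$ the identity. For $s\in S_m$ and $i\in I$, the coordinate $\kappa_{m,r}(s)_i$ is defined for all $r\ge m$ with $i\in I_r$ and does not depend on $r$; call it $J_m(s)_i$. For $x\in M_k(S_m)$, the supremum over $i\in I$ of the norms of the coordinates of $(J_m)_k(x)$ equals $\sup_{r\geq m}\|(\kappa_{m,r})_k(x)\|=\|x\|$. So $J_m:S_m\to\prod_{i\in I}M_{n_i}$ is completely isometric. Also $J_{m+1}\circ\kappa_m=J_m$, so the subspaces $J_m(S_m)$ increase. Let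
\[
S=\overline{\bigcup_mJ_m(S_m)}\subseteq\prod_{i\in I}M_{n_i},
\]
and let $\psi_i\in CC(S,M_{n_i})$ be the $i$-th coordinate map. The map $J_0\circ\kappa$ embeds $E$ completely isometrically in $S$.

\emph{Each $\psi_i$ is saturated.} Let $i\in I_{m_0}$ and $m\ge m_0$. If $u$ is a unitary of the $C^*$-algebra $S_m$, then $\|J_m(u)\|=1$ and $\psi_i(J_m(u))=u_i$ is unitary, so $J_m(u)\in G_{\psi_i}$. The unitaries span $S_m$: every element is a linear combination of selfadjoint contractions $h$, and $h=\frac12(w+w^*)$ with $w=h+\sqrt{-1}\,(1-h^2)^{1/2}$ unitary. Hence the span of $G_{\psi_i}$ contains $J_m(S_m)$ for all $m\ge m_0$, and it is dense in $S$.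

\emph{The maps $\psi_i$ are dense.} Let $\varphi\in CC(S,M_n)$. Then $i_m=\varphi\circ J_m\in CC(S_m,M_n)$ is an index in $I_{m+1}$ with $n_{i_m}=n$, and for $s\in S_m$,
\[
\psi_{i_m}(J_m(s))=\kappa_m(s)_{i_m}=i_m(s)=\varphi(J_m(s)).
\]
So $\psi_{i_m}$ agrees with $\varphi$ on $J_m(S_m)$. The sequence $(\psi_{i_m})$ thus converges to $\varphi$ at each point of the dense subspace $\bigcup_mJ_m(S_m)$, hence in the point-norm topology. Therefore $S$ is rich.
\end{proof}

The space just constructed is not separable: $I_0$ is uncountable, as it contains the scalar multiples $\lambda i$, $|\lambda|\le1$, of a nonzero map $i$, and so $S_0$ contains an uncountable set of projections at mutual distance one. To obtain a separable space we cut down a rich space by alternating two countable choices: countably many saturated maps that are dense on the current subspace, and countably many elements that witness their saturation.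

\begin{proof}[Proof of Theorem~\ref{thm:embed}, separable case]
Let $E\neq0$ be separable and let $S\supseteq E$ be rich.

\emph{Countably many maps.} Let $R\subseteq S$ be a separable closed subspace. Evaluation at a dense sequence of $R$ embeds $CC(R,M_n)$ topologically in the countable product $M_n^{\mathbb N}$ with the product topology, since point-norm convergence can be tested on a dense set. That product is separable and metrizable, hence so is every subset of $CC(R,M_n)$. The restrictions to $R$ of saturated maps $S\to M_n$ are dense in $CC(R,M_n)$: a map $\varphi\in CC(R,M_n)$ extends to $S$ by (F5), the extension is a point-norm limit of saturated maps, and we restrict to $R$. Choosing a countable dense subset of these restrictions for each $n$, we obtain a countable set $\mathcal F_R$ of saturated maps on $S$ such that, for every $n$, the restrictions $\psi|_R$ of the maps $\psi\in\mathcal F_R$ with values in $M_n$ are dense in $CC(R,M_n)$.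

\emph{Countably many elements.} Put $R_0=E$. Given a separable closed subspace $R_k$, let $\mathcal F_k=\mathcal F_{R_k}$ and let $D_k\subseteq R_k$ be countable and dense. For $\psi\in\mathcal F_0\cup\dots\cup\mathcal F_k$ and $d\in D_k$, saturation makes $d$ the limit of a sequence of finite linear combinations of elements of $G_\psi$, and such a sequence involves countably many elements of $G_\psi$. Let $R_{k+1}$ be the closed span of $R_k$ and all these elements, for the countably many pairs $(\psi,d)$. Then $R_{k+1}$ is separable, and
\begin{equation}\label{eq:witness}
R_k\subseteq\overline{\operatorname{span}}\,(G_\psi\cap R_{k+1})\qquad\text{for all }\psi\in\mathcal F_0\cup\dots\cup\mathcal F_k .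
\end{equation}
Let $S'=\overline{\bigcup_kR_k}$, a separable operator space that contains $E$.

\emph{$S'$ is rich.} Let $\psi\in\mathcal F_k$. Then $G_{\psi|_{S'}}=G_\psi\cap S'$, and by \eqref{eq:witness} the closed span of this set contains $R_l$ for every $l\ge k$. So $\psi|_{S'}$ is saturated. For density, let $\varphi\in CC(S',M_n)$, $s_1,\dots,s_q\in S'$ and $\varepsilon>0$. Choose $k$ and $r_1,\dots,r_q\in R_k$ with $\|s_a-r_a\|<\varepsilon$, and then $\psi\in\mathcal F_k$ with values in $M_n$ and $\|\psi(r_a)-\varphi(r_a)\|<\varepsilon$ for all $a$. Since $\psi$ and $\varphi$ are contractive, $\|\psi(s_a)-\varphi(s_a)\|<3\varepsilon$ for all $a$.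
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:main}]
By Theorem~\ref{thm:embed} with $E=\mathbb C$ there is a separable rich operator space $S$. The algebras $A_S$ and $A_S^1$ are separable, commutative and non-selfadjoint (Section~\ref{sec:AS}); the first has zero multiplication and the second is unital. By Theorem~\ref{thm:rich} both have a one point lattice.
\end{proof}

\section{Embeddings and diagonals}\label{sec:further}

The \emph{diagonal} of an operator algebra $A$ in a cover $(\mathcal C,\iota)$ is $\iota(A)\cap\iota(A)^*$, the largest $C^*$-subalgebra of $\mathcal C$ contained in $\iota(A)$. If $A$ is commutative, the diagonal is a commutative $C^*$-algebra. Part (b) below says that the one point property imposes no further restriction on it; part (a) says that, among algebras with zero multiplication, it imposes no restriction on subalgebras.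

\begin{theorem}\label{thm:further}
\begin{itemize}
\item[(a)] Every (separable) operator algebra with zero multiplication embeds completely isometrically in a (separable) operator algebra with zero multiplication and a one point lattice.
\item[(b)] For every commutative $C^*$-algebra $D$ there is a non-selfadjoint commutative operator algebra with a one point lattice whose diagonal, in its unique $C^*$-cover, is $D$.
\end{itemize}
\end{theorem}

\begin{proof}
(a) Let $B$ have zero multiplication. By Theorem~\ref{thm:embed}, the operator space $B$ embeds completely isometrically in a rich space $S$, separable if $B$ is. The composite $B\to S\cong A_S$ is a homomorphism since all products vanish in $B$ and in $A_S$, and $A_S$ has a one point lattice by Theorem~\ref{thm:rich}.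

(b) Let $S$ be rich and let $A=A_S\oplus D$ be the $\ell^\infty$-sum, that is, the algebra of block diagonal operators $a\oplus d$, which we write as $a+d$. It is commutative, and it is non-selfadjoint because it contains nonzero elements of square zero. Let $(\mathcal C,\iota)$ be a cover of $A$. We show that it splits along the two summands.

By (F1), $\iota|_D$ is an injective $*$-homomorphism, so $\mathcal C_2=\iota(D)$ is a $C^*$-algebra isomorphic to $D$. Put $\mathcal C_1=C^*(\iota(A_S))$; then $(\mathcal C_1,\iota|_{A_S})$ is a cover of $A_S$. For $a\in A_S$ and $d\in D$ we have $\iota(a)\iota(d^*)=\iota(d^*)\iota(a)=0$, and taking adjoints gives $\iota(d)\iota(a)^*=\iota(a)^*\iota(d)=0$. So $\mathcal C_2$ annihilates $\iota(A_S)$ and $\iota(A_S)^*$ on both sides, and $\mathcal C_1\mathcal C_2=\mathcal C_2\mathcal C_1=0$. In particular $\mathcal C_1\cap\mathcal C_2=0$, since $xx^*=0$ for $x$ in the intersection. Hence $(x,y)\mapsto x+y$ is an injective $*$-homomorphism $\mathcal C_1\oplus\mathcal C_2\to\mathcal C$; its range is a $C^*$-subalgebra that contains $\iota(A)$, so it is onto.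

Let $(\mathcal C',\iota')$ be a second cover, with $\mathcal C'\cong\mathcal C_1'\oplus\mathcal C_2'$. Theorem~\ref{thm:rich} gives a $*$-isomorphism $\pi_1:\mathcal C_1\to\mathcal C_1'$ with $\pi_1(\iota(a))=\iota'(a)$ for $a\in A_S$, and $\pi_2:\iota(d)\mapsto\iota'(d)$ is a $*$-isomorphism $\mathcal C_2\to\mathcal C_2'$. Then $\pi_1\oplus\pi_2$ is an equivalence of covers, so $A$ has a one point lattice.

The diagonal contains $\iota(D)$. Conversely, suppose $\iota(a+d)^*=\iota(a'+d')$ with $a,a'\in A_S$ and $d,d'\in D$. Then $\iota(a)^*-\iota(a')=\iota(d'-d^*)$ lies in $\mathcal C_1\cap\mathcal C_2=0$, so $\iota(a)\iota(a)^*=\iota(aa')=0$ and $a=0$. Thus the diagonal is $\iota(D)\cong D$.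
\end{proof}

For $D=0$ the algebra in (b) is $A_S$ itself: no nonzero element has its adjoint in the algebra, and yet the matrix norms of $S$ determine the norm of every $*$-polynomial in its elements.

\begin{thebibliography}{9}

\bibitem{BLM}
Blecher and Le~Merdy, \emph{Operator Algebras and Their Modules}.

\bibitem{HRS}
Adam Humeniuk, Christopher Ramsey and Marcel Scherer, \emph{A C*-cover lattice dichotomy}, arXiv:2601.05088 (2026).

\bibitem{Paulsen}
Paulsen, \emph{Completely Bounded Maps and Operator Algebras}.

\end{thebibliography}
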